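\title{Undistorted hyperbolic surface subgroups in the $2$-braid group of a planar graph}

\begin{abstract}
The $2$-braid group of a non-planar graph contains an undistorted copy of the fundamental group of a closed hyperbolic surface. We show that this property does not characterize non-planarity: for the planar graph obtained from $K_{2,3}$ by gluing a triangle at each vertex of degree $2$, the $2$-braid group contains undistorted copies of the fundamental group of every closed orientable surface of genus at least $2$. The right-angled Artin group of the hexagon is a retract of a subgroup of index at most $2$ of this braid group, and surfaces tiled by squares, six at each vertex, map locally isometrically into the square complex of that Artin group. We also show that the $2$-braid group of a planar graph is Gromov hyperbolic if and only if it is free, if and only if the graph has no two disjoint cycles.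
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\Gamma$ is a finite, connected, simple graph that is not homeomorphic to a path graph. Graphs are also regarded as topological spaces, and a \emph{cycle} is a subgraph homeomorphic to a circle. Let
\[
F(\Gamma,2)=\{(u,v)\in\Gamma\times\Gamma : u\neq v\},
\]
and let $UC_2(\Gamma)$ be the quotient of $F(\Gamma,2)$ by the involution $(u,v)\mapsto(v,u)$. The \emph{graph $2$-braid group} is $\mathbb{B}_2(\Gamma)=\pi_1(UC_2(\Gamma))$. Its elements are motions of two indistinguishable points on $\Gamma$ that never collide and return to their initial pair of positions, up to deformation through such motions. On an arc the space of pairs is the convex set $\{s<t\}$ and the group is trivial, which is why path graphs are excluded. On a circle the two points can be pushed apart until they are antipodal, so $UC_2$ deformation retracts to a circle and the group is $\mathbb{Z}$.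

The group has a finite combinatorial model. Let $UD_2(\Gamma)$ be the square complex whose cells are the unordered pairs of disjoint closed cells of $\Gamma$: its vertices are the pairs $\{u,v\}$ of distinct vertices, its edges are the pairs $\{e,v\}$ of an edge and a vertex not on it, and its squares are the pairs $\{e,f\}\cong e\times f$ of disjoint edges. By a theorem of Abrams, $\mathbb{B}_2(\Gamma)\cong\pi_1(UD_2(\Gamma))$ once $\Gamma$ is sufficiently subdivided. Subdividing does not change the space $\Gamma$, so $\mathbb{B}_2(\Gamma)$ is always the fundamental group of a finite complex, and in particular it is finitely generated.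

For the two Kuratowski graphs this complex is a surface. Recall that the \emph{link} of a vertex $z$ of a square complex is the graph with one vertex for each end of an edge at $z$ and one edge for each corner of a square at $z$. At a vertex $\{u,v\}$ of $UD_2(K_5)$ either point can move toward one of the three free vertices, and two moves $uw$, $vw'$ span a square exactly when $w\neq w'$. The link is therefore $K_{3,3}$ minus a perfect matching, which is a hexagon. All links are circles, so $UD_2(K_5)$ is a closed surface, of Euler characteristic $10-30+15=-5$. In $UD_2(K_{3,3})$ the link of $\{u,v\}$ is the same hexagon if $u,v$ lie on the same side and a $4$-cycle if they lie on opposite sides, and the Euler characteristic is $15-36+18=-3$. Both surfaces are hyperbolic.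

A subgroup $H$ of a finitely generated group $G$ is \emph{undistorted} if $H$ is finitely generated and the inclusion $H\hookrightarrow G$ is a quasi-isometric embedding for word metrics; thus $G$ offers no substantial shortcuts between elements of $H$. A non-planar graph contains a subdivision of $K_5$ or $K_{3,3}$, and it is known that, as a consequence, the $2$-braid group of every non-planar graph has an undistorted subgroup isomorphic to the fundamental group of a closed hyperbolic surface. The following question comes from An and Oh \cite{AnOh}.

\begin{quote}
\emph{Is there a planar graph $\Gamma$ such that $\mathbb{B}_2(\Gamma)$ has an undistorted subgroup isomorphic to the fundamental group of a closed hyperbolic surface?}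
\end{quote}

A negative answer would make planarity visible in the coarse geometry of $\mathbb{B}_2(\Gamma)$, and the first examples suggest it. The hexagonal link does occur for a planar graph: if $K_{2,3}$ has sides $\{p,q\}$ and $\{x_1,x_2,x_3\}$, the squares of $UD_2(K_{2,3})$ are the six squares $\{px_i,qx_j\}$, $i\neq j$, and the link of $\{p,q\}$ is the hexagon. But the surface does not close up. The edge $\{px_i,x_j\}$ lies in the square $\{px_i,qx_j\}$ only, so each square can be pushed in from that side and the complex deformation retracts to a graph. Theorem~\ref{thm:free} below says that this happens for every planar graph without two disjoint cycles. Two disjoint cycles, on the other hand, contribute a torus, which is flat. The answer is nevertheless positive: six tori arranged in a hexagon carry a hyperbolic surface.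

Let $\Gamma_*$ be the graph with vertices $p,q$ and $x_i,y_i,z_i$ ($i=1,2,3$), edges $px_i$ and $qx_i$, and triangles $T_i=x_iy_iz_i$; see Figure~\ref{fig:gamma}. It is simple, connected and planar, with $11$ vertices, $15$ edges and first Betti number $5$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\foreach \s/\n in {-3/1,0/2,3/3}{
  \draw (0,2)--(\s,0)--(0,-2);
  \draw[thick] (\s,0)--(\s+1.1,0.35)--(\s+1.1,-0.35)--cycle;
  \fill (\s,0) circle (2pt) node[left] {$x_{\n}$};
  \fill (\s+1.1,0.35) circle (2pt) node[right] {$y_{\n}$};
  \fill (\s+1.1,-0.35) circle (2pt) node[right] {$z_{\n}$};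
}
\fill (0,2) circle (2pt) node[above] {$p$};
\fill (0,-2) circle (2pt) node[below] {$q$};
\end{tikzpicture}
\caption{The planar graph $\Gamma_*$: the graph $K_{2,3}$ with sides $\{p,q\}$ and $\{x_1,x_2,x_3\}$, and a triangle $x_iy_iz_i$ glued at each $x_i$.}
\label{fig:gamma}
\end{figure}

\begin{theorem}\label{thm:main}
The group $\mathbb{B}_2(\Gamma_*)$ has undistorted subgroups isomorphic to the fundamental group of every closed orientable surface of genus at least $2$.
\end{theorem}

The proof uses only the following property of $\Gamma_*$.

\begin{definition}\label{def:star}
The graph $\Gamma$ satisfies \emph{condition $(\star)$} if there are vertices $p,q$ and, for $i=1,2,3$, connected subgraphs $P_i\ni p$ and $Q_i\ni q$ and cycles $A_i\subset P_i$ and $B_i\subset Q_i$ such that $A_i\cap B_i\neq\emptyset$ for all $i$, and $P_i\cap Q_j=\emptyset$ whenever $i\neq j$.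
\end{definition}

The graph $\Gamma_*$ satisfies $(\star)$ with $P_i=px_i\cup T_i$, $Q_i=qx_i\cup T_i$ and $A_i=B_i=T_i$: for $i\neq j$ the vertex sets $\{p,x_i,y_i,z_i\}$ and $\{q,x_j,y_j,z_j\}$ are disjoint. A connected simple graph that contains a graph satisfying $(\star)$ satisfies $(\star)$ with the same data.

For a finite simple graph $\Lambda$, the \emph{right-angled Artin group} $A(\Lambda)$ has one generator for each vertex of $\Lambda$ and one relation $uv=vu$ for each edge $uv$. We write $C_6$ for the cycle with six vertices, $\Sigma_g$ for the closed orientable surface of genus $g$, and $N_k$ for the closed non-orientable surface of Euler characteristic $2-k$. A subgroup $H\leq G$ is a \emph{retract} of $G$ if there is a homomorphism $G\to H$ that restricts to the identity on $H$.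

\begin{theorem}\label{thm:star}
Let $\Gamma$, planar or not, satisfy $(\star)$.
\begin{enumerate}
\item[(a)] The group $A(C_6)$ is a retract of a subgroup of index at most $2$ of $\mathbb{B}_2(\Gamma)$. In particular it is undistorted in $\mathbb{B}_2(\Gamma)$.
\item[(b)] The group $\mathbb{B}_2(\Gamma)$ has undistorted subgroups isomorphic to $\pi_1(\Sigma_g)$ for every $g\geq2$ and to $\pi_1(N_{2k})$ for every $k\geq3$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:main} is contained in the case $\Gamma=\Gamma_*$ of part (b). The third result is a necessary condition on planar examples.

\begin{theorem}\label{thm:free}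
Let $\Gamma$ be planar. If $\Gamma$ has no two disjoint cycles, then $\mathbb{B}_2(\Gamma)$ is free, so it contains no closed hyperbolic surface group, distorted or not. Hence the following are equivalent: $\mathbb{B}_2(\Gamma)$ is Gromov hyperbolic; $\mathbb{B}_2(\Gamma)$ is free; $\Gamma$ has no two disjoint cycles.
\end{theorem}

So for a planar graph a hyperbolic surface subgroup can occur only in a braid group that is not hyperbolic, in contrast to $K_5$ and $K_{3,3}$.

The subgroup $A(C_6)$ of $\mathbb{B}_2(\Gamma_*)$ is easy to describe. Place the points at $p$ and $q$. Let $a_i$ be the braid in which the point at $p$ runs to $x_i$, around $T_i$ and back, and let $b_i$ be the same motion of the point at $q$. For $i\neq j$ the motions $a_i$ and $b_j$ take place in disjoint subgraphs and commute, and this commutation pattern is again $K_{3,3}$ minus a perfect matching. The difficulty is to show that there are no further relations and no shortcuts. Both follow from a left inverse, built from maps that record when a point passes one of the vertices $x_i$. Section~\ref{sec:checkpoint} shows these maps in the two smallest cases, and Section~\ref{sec:retract} proves Theorem~\ref{thm:star}(a). Section~\ref{sec:surfaces}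 constructs the surfaces in $A(C_6)$, and Section~\ref{sec:free} proves Theorem~\ref{thm:free}.

\section{Undistorted subgroups}\label{sec:dist}

A map $\phi\colon Z\to Z'$ of metric spaces is a \emph{quasi-isometric embedding} if there are $\kappa\geq1$ and $c\geq0$ with $\kappa^{-1}d(z,w)-c\leq d(\phi z,\phi w)\leq\kappa\,d(z,w)+c$ for all $z,w$, and a \emph{quasi-isometry} if moreover every point of $Z'$ lies within bounded distance of $\phi(Z)$. The word metrics of two finite generating sets of a group are bi-Lipschitz equivalent, so undistortedness does not depend on the generating sets. We use the \emph{\v{S}varc--Milnor lemma}: if a group $G$ acts by isometries, properly and cocompactly, on a proper geodesic metric space $Z$, then $G$ is finitely generated and each orbit map $g\mapsto gz$ is a quasi-isometry $G\to Z$.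

\begin{lemma}\label{lem:dist}
Let $G$ be a finitely generated group.
\begin{enumerate}
\item[(i)] If $H$ is undistorted in $G$ and $J$ is undistorted in $H$, then $J$ is undistorted in $G$.
\item[(ii)] A subgroup of finite index of $G$ is undistorted.
\item[(iii)] A retract of $G$ is undistorted.
\item[(iv)] If $i\colon H\to G$ and $r\colon G\to H'$ are homomorphisms and $ri$ is an isomorphism, then $i$ is injective and $i(H)$ is a retract of $G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) A composite of quasi-isometric embeddings is one. (ii) The subgroup acts properly and cocompactly on a Cayley graph of $G$; apply the \v{S}varc--Milnor lemma. (iii) Let $\rho\colon G\to H$ be a retraction and $D$ a finite generating set of $G$. Then $\rho(D)$ generates $H$. Applying $\rho$ to a shortest $D$-word for $h\in H$ gives $|h|_{\rho(D)}\leq|h|_D$, and $|h|_D\leq c\,|h|_{\rho(D)}$ with $c=\max_{d\in D}|\rho(d)|_D$. (iv) The map $i\circ(ri)^{-1}\circ r\colon G\to i(H)$ sends $i(h)$ to $i(h)$.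
\end{proof}

The quotient map $F(\Gamma,2)\to UC_2(\Gamma)$ is a two-sheeted covering. So for every base point $(u,v)$ the group $\pi_1(F(\Gamma,2),(u,v))$ is a subgroup of index at most $2$ of $\mathbb{B}_2(\Gamma)$. We work in the ordered space because there the two points can be followed by two different maps.

\section{Checkpoint maps: a torus and a punctured torus}\label{sec:checkpoint}

Give each edge of $\Gamma$ length $1$. Let $S^1=[-1,1]/(-1\sim1)$, oriented by the increasing coordinate, with base point $o=[\pm1]$ and midpoint $m=[0]$.

\begin{definition}\label{def:checkpoint}
Let $x$ be a vertex of $\Gamma$ and $h$ an edge at $x$. The \emph{checkpoint map} $\kappa_{x,h}\colon\Gamma\to S^1$ sends the point at distance $t\leq1/3$ from $x$ to $3t$ if it lies on $h$ and to $-3t$ if it lies on another edge at $x$; it sends all other points to $o$.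
\end{definition}

The formulas agree at $t=0$ and give $o$ at $t=1/3$, so $\kappa=\kappa_{x,h}$ is continuous. It has three properties.
\begin{enumerate}
\item[(K1)] $\kappa^{-1}(m)=\{x\}$.
\item[(K2)] $\kappa$ sends every subgraph not containing $x$ to $o$, because a subgraph that meets the open ball of radius $1/3$ about $x$ contains $x$.
\item[(K3)] If $A$ is a cycle containing $h$, oriented so that it leaves $x$ along $h$, then $\kappa|_A$ has degree $1$: the coordinate runs from $-1$ to $0$ as $A$ enters $x$ along its other edge, from $0$ to $1$ as $A$ leaves along $h$, and the image is $o$ on the rest of $A$.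
\end{enumerate}

The first application is to two motions that commute. It is needed again in Section~\ref{sec:free}.

\begin{proposition}\label{prop:torus}
If $\Gamma$ contains disjoint cycles $C$ and $C'$, then $\mathbb{B}_2(\Gamma)$ contains a subgroup isomorphic to $\mathbb{Z}^2$.
\end{proposition}

\begin{proof}
Since $C\cap C'=\emptyset$, the torus $C\times C'$ lies in $F(\Gamma,2)$. Choose a vertex $x$ and an edge $h\ni x$ of $C$, and a vertex $x'$ and an edge $h'\ni x'$ of $C'$. The composite
\[
C\times C'\hookrightarrow F(\Gamma,2)\xrightarrow{\ \kappa_{x,h}\times\kappa_{x',h'}\ }S^1\times S^1
\]
is a product of two maps of circles of degree $1$ by (K3), so it is an isomorphism on $\pi_1$. By Lemma~\ref{lem:dist}(iv), $\pi_1(C\times C')\cong\mathbb{Z}^2$ injects into $\pi_1(F(\Gamma,2))$.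
\end{proof}

In this proof the map $\kappa_{x,h}\times\kappa_{x',h'}$ is defined on all of $\Gamma\times\Gamma$ and does not see that the diagonal was removed. Such a map cannot show that a motion of the first point fails to commute with a motion of the second, since these commute in $\pi_1(\Gamma\times\Gamma)$. Property (K1) supplies what is missing: if both points are given the \emph{same} checkpoint $x$, the value $(m,m)$ is taken only at the forbidden configuration $(x,x)$.

\begin{example}\label{ex:punctured}
Let $\Gamma$ consist of a triangle $xyz$ and two further edges $px$ and $qx$. With base point $(p,q)$, let $a$ be the loop in $F(\Gamma,2)$ in which the first point runs along $p,x,y,z,x,p$ while the second stays at $q$, and let $b$ be the loop in which the second point runs along $q,x,y,z,x,q$ while the first stays at $p$. Let $\kappa=\kappa_{x,xy}$. By (K1), $\kappa\times\kappa$ maps $F(\Gamma,2)$ into the punctured torus $S^1\times S^1\setminus\{(m,m)\}$, which deformation retracts onto the wedge $(S^1\times o)\cup(o\times S^1)$. Along $a$ the second coordinate is $\kappa(q)=o$. The first runs from $-1$ to $0$ on $px$, from $0$ to $1$ on $xy$, stays at $o$ on $yz$, runs from $-1$ to $0$ on $zx$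 and back from $0$ to $-1$ on $xp$. So $a$ maps to a loop of degree $1$ in $S^1\times o$, and in the same way $b$ maps to a loop of degree $1$ in $o\times S^1$. These loops are a basis of the free group $\pi_1(S^1\times S^1\setminus\{(m,m)\})$. By Lemma~\ref{lem:dist}(iv), $a$ and $b$ generate a free group of rank $2$ that is a retract of $\pi_1(F(\Gamma,2))$.
\end{example}

\section{The hexagon group as a retract}\label{sec:retract}

Condition $(\star)$ asks for three loops for each point, such that loops with different indices behave as in Proposition~\ref{prop:torus} and loops with equal indices behave as in Example~\ref{ex:punctured}. The target of the checkpoint maps is accordingly a union of nine tori, three of them punctured.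

Let $W=W_1\vee W_2\vee W_3$ be the wedge at $o$ of three copies of $S^1$, and let $m_i$ be the midpoint of $W_i$. Put
\[
X=\bigcup_{i\neq j}W_i\times W_j,\qquad Y=W\times W\setminus\{(m_1,m_1),(m_2,m_2),(m_3,m_3)\},
\]
so that $X\subset Y\subset W\times W$.

\begin{lemma}\label{lem:XY}
The space $X$ is a strong deformation retract of $Y$, and $\pi_1(X)\cong A(C_6)$ with standard generators the loops $a_i=W_i\times o$ and $b_j=o\times W_j$.
\end{lemma}

\begin{proof}
The space $Y$ is the union of $X$ and the punctured tori $Y_i=W_i\times W_i\setminus\{(m_i,m_i)\}$, all closed in $Y$. Let $Z_i=(W_i\times o)\cup(o\times W_i)$. Then $Z_i\subset X$, since $W_i\times o\subset W_i\times W_j$ and $o\times W_i\subset W_j\times W_i$ for any $j\neq i$. For $(k,l)\neq(i,i)$ the intersection $(W_i\times W_i)\cap(W_k\times W_l)=(W_i\cap W_k)\times(W_i\cap W_l)$ has a factor equal to $\{o\}$, so it lies in $Z_i$. The homotopy $z\mapsto\big((1-t)+t/\|z\|_\infty\big)z$ pushes $[-1,1]^2\setminus\{0\}$ radially onto its boundary and fixes the boundary pointwise, so it induces a strong deformation retraction of $Y_i$ onto $Z_i$. These three homotopies and the constant homotopy of $X$ agree on overlaps and define the deformation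 retraction of $Y$.

The space $X$ is a square complex with one vertex $(o,o)$, six edges $a_i,b_j$, and one square with boundary word $a_ib_ja_i^{-1}b_j^{-1}$ for each pair $i\neq j$. So $\pi_1(X)=A(\Lambda)$, where $\Lambda$ joins $a_i$ to $b_j$ exactly when $i\neq j$. The six edges of $\Lambda$ are the consecutive pairs of the cyclic sequence
\begin{equation}\label{eq:hexagon}
(c_1,c_2,c_3,c_4,c_5,c_6)=(a_1,b_2,a_3,b_1,a_2,b_3),
\end{equation}
so $\Lambda\cong C_6$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:star}(a)]
We construct maps $X\xrightarrow{\iota}F(\Gamma,2)\xrightarrow{\alpha\times\beta}Y$ whose composite is an isomorphism on fundamental groups.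

\emph{The checkpoints.} The subgraphs $A_i$ and $B_i$ meet, so they share a vertex $x_i$. Let $k\neq i$. Since $x_i\in Q_i$ and $P_k\cap Q_i=\emptyset$, we have $x_i\notin P_k$; since $x_i\in P_i$ and $P_i\cap Q_k=\emptyset$, we have $x_i\notin Q_k$. As $x_k$ and $p$ lie in $P_k$ and $q$ lies in $Q_k$, the vertices $x_1,x_2,x_3$ are distinct and different from $p$ and $q$. The closed balls of radius $1/3$ about them are therefore disjoint and avoid $p$ and $q$.

\emph{The map to $Y$.} Choose an edge $h_i$ of $A_i$ and an edge $h_i'$ of $B_i$ at $x_i$. Let $\alpha\colon\Gamma\to W$ be $\kappa_{x_i,h_i}$, with values in $W_i$, on the ball about $x_i$, and send all points outside the three balls to $o$. Define $\beta\colon\Gamma\to W$ by the same rule from the edges $h_i'$. By (K1), $\alpha^{-1}(m_i)=\beta^{-1}(m_i)=\{x_i\}$. If $(\alpha(u),\beta(v))=(m_i,m_i)$, then $u=v=x_i$. Hence $\alpha\times\beta$ maps $F(\Gamma,2)$ into $Y$, and it sends $(p,q)$ to $(o,o)$.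

\emph{The map from $X$.} Orient $A_i$ so that it leaves $x_i$ along $h_i$. Since $P_i$ is connected, there is a path $\tau_i$ in $P_i$ from $p$ to a point of $A_i$. Let $\lambda_i=\tau_iA_i\bar\tau_i$ be the loop at $p$ that follows $\tau_i$, goes once around $A_i$ and returns along $\tau_i$. Let $\mu_i=\tau_i'B_i\bar\tau_i'$ be the loop in $Q_i$ at $q$ formed in the same way, with $B_i$ leaving $x_i$ along $h_i'$. Define $\lambda,\mu\colon W\to\Gamma$ by $\lambda|_{W_i}=\lambda_i$ and $\mu|_{W_i}=\mu_i$. For $i\neq j$ the map $\lambda\times\mu$ sends $W_i\times W_j$ into $P_i\times Q_j$, which avoids the diagonal because $P_i\cap Q_j=\emptyset$. So $\iota=(\lambda\times\mu)|_X$ maps $X$ to $F(\Gamma,2)$, and $\iota(o,o)=(p,q)$.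

\emph{The composite.} The subgraph $P_i$ does not contain $x_k$ for $k\neq i$, so by (K2) the restriction $\alpha|_{P_i}$ equals $\kappa_{x_i,h_i}|_{P_i}$ and takes values in $W_i$. The loop $\alpha\lambda_i=(\alpha\tau_i)(\alpha A_i)(\overline{\alpha\tau_i})$ in the circle $W_i$ is freely homotopic to $\alpha|_{A_i}$, so it has degree $1$ by (K3); it does not matter whether $\tau_i$ passes through $x_i$. The same argument with $Q_j$ shows that $\beta\mu_j$ is a loop of degree $1$ in $W_j$. The composite $(\alpha\times\beta)\circ\iota$ sends the loop $a_i$ to $s\mapsto(\alpha\lambda_i(s),\beta(q))=(\alpha\lambda_i(s),o)$, which is homotopic to $a_i$ in $W_i\times o$ relative to the base point, and it sends $b_j$ to $s\mapsto(o,\beta\mu_j(s))$, which is homotopic to $b_j$. On $\pi_1$ it thus agrees on generators with the map induced by the inclusion $X\hookrightarrow Y$, which is an isomorphism by Lemma~\ref{lem:XY}.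

Let $G_0=\pi_1(F(\Gamma,2),(p,q))$, a subgroup of index at most $2$ of the finitely generated group $\mathbb{B}_2(\Gamma)$. By Lemma~\ref{lem:dist}(iv), $\iota_*\colon A(C_6)\to G_0$ is injective and its image is a retract of $G_0$. By Lemma~\ref{lem:dist}(i)--(iii), the image is undistorted in $\mathbb{B}_2(\Gamma)$.
\end{proof}

\begin{remark}\label{rem:hyp}
The hypothesis $A_i\cap B_i\neq\emptyset$ is what allows the three punctures. If instead $P_i\cap Q_i=\emptyset$ for some $i$, then $\iota$ extends over the torus $W_i\times W_i$, the images of $a_i$ and $b_i$ commute, and $\iota_*$ is not injective. Three indices are needed for what follows: with two, $\Lambda$ would be a pair of disjoint edges, with no cycle around which to arrange the squares at a vertex of a surface.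
\end{remark}

\section{Surfaces in the hexagon group}\label{sec:surfaces}

By Theorem~\ref{thm:star}(a) and Lemma~\ref{lem:dist}(i), it remains to find the surface groups undistorted in $A(C_6)=\pi_1(X)$. We obtain them from maps of surfaces to $X$ that are locally isometric embeddings. In this section indices $i$ lie in $\mathbb{Z}/6$, and the edges of $X$ are named $c_i$ as in \eqref{eq:hexagon}.

\subsection{Non-positively curved square complexes}

Give a finite square complex the length metric in which edges have length $1$ and squares are Euclidean unit squares; it is a compact geodesic space. Give each edge of a vertex link the length $\pi/2$, the angle of the corner that it represents. A small ball about a vertex $z$ is isometric to the ball about the apex in the Euclidean cone over the link: points at distances $s,t$ from $z$ in directions $\xi,\zeta$ are at distance $\big(s^2+t^2-2st\cos\min\{d(\xi,\zeta),\pi\}\big)^{1/2}$, where $d$ is the length metric of the link. We use two facts.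

\begin{enumerate}
\item[(N1)] (Gromov's link condition \cite[II.5]{BH}.) A finite square complex is non-positively curved, that is, locally CAT(0), if every cycle in every vertex link has at least $4$ edges.
\item[(N2)] (\cite[Proposition II.4.14]{BH}.) Let $S$ and $X$ be complete connected length spaces with $X$ non-positively curved, and let $f\colon S\to X$ be locally an isometric embedding. Then $f_*$ is injective on $\pi_1$, and every lift $\tilde f\colon\tilde S\to\tilde X$ to the universal covers, with their length metrics, is an isometric embedding.
\end{enumerate}

Let $L$ be the link of the vertex of $X$. It has twelve vertices $c_i^+$ and $c_i^-$, the initial and terminal ends of $c_i$. The square of $c_i$ and $c_{i+1}$ is the image of $[0,1]^2$, with horizontal sides running positively along $c_i$ and vertical sides along $c_{i+1}$. Its corners $(0,0),(1,0),(0,1),(1,1)$ join $c_i^+$ to $c_{i+1}^+$, $c_i^-$ to $c_{i+1}^+$, $c_i^+$ to $c_{i+1}^-$, and $c_i^-$ to $c_{i+1}^-$. So $L$ has exactly one edge from $c_i^{\epsilon}$ to $c_{i+1}^{\delta}$ for all $i$ and all signs $\epsilon,\delta$, and no other edges. It is a simple graph, bipartite by the parity of $i$, so its cycles have at least $4$ edges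 and $X$ is non-positively curved by (N1).

\subsection{Hexagonal systems}

Each choice of six signs gives a hexagon $c_1^{\pm},\dots,c_6^{\pm}$ in $L$. We look for a surface $S$ tiled by squares and a cellular map to $X$ under which every link is one of these hexagons. Then each vertex $g$ of $S$ lies on one edge with label $i$ for each $i$; call its other end $\sigma_ig$, and let $\varepsilon_i(g)$ be $0$ or $1$ according as the edge leaves or enters $g$. Traveling along the edge with label $i$ changes $\varepsilon_i$. It preserves $\varepsilon_{i\pm1}$, because opposite sides of a square are oriented in parallel. The other three signs are unconstrained. This is the content of the next definition.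

\begin{definition}\label{def:hex}
A \emph{hexagonal system} is a finite nonempty set $V$ with maps $\sigma_i\colon V\to V$ and $\varepsilon_i\colon V\to\{0,1\}$, $i\in\mathbb{Z}/6$, such that for all $i$ and all $g\in V$
\[
\sigma_i^2=1,\qquad\sigma_i\sigma_{i+1}=\sigma_{i+1}\sigma_i,\qquad\varepsilon_i(\sigma_ig)=1-\varepsilon_i(g),\qquad\varepsilon_i(\sigma_{i\pm1}g)=\varepsilon_i(g),
\]
and such that the group generated by $\sigma_1,\dots,\sigma_6$ acts transitively on $V$.
\end{definition}

By the first two axioms, the orbit of $g$ under $\langle\sigma_i,\sigma_{i+1}\rangle$ is $\{g,\sigma_ig,\sigma_{i+1}g,\sigma_i\sigma_{i+1}g\}$. By the last two, $(\varepsilon_i,\varepsilon_{i+1})$ takes four different values on these points. So each orbit has exactly four points and is identified with $\{0,1\}^2$ by $(\varepsilon_i,\varepsilon_{i+1})$, with $\sigma_i$ changing the first coordinate only and $\sigma_{i+1}$ the second only.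

Let $S=S(V)$ be the square complex with vertex set $V$; with an edge labeled $i$ for each $i$ and each pair $\{g,\sigma_ig\}$, oriented from the end with $\varepsilon_i=0$ to the end with $\varepsilon_i=1$; and with a square $[0,1]^2$ for each $i$ and each $\langle\sigma_i,\sigma_{i+1}\rangle$-orbit, whose corners are glued to the orbit by the identification above, whose horizontal sides are glued to edges labeled $i$, and whose vertical sides are glued to edges labeled $i+1$. Edges with different labels may have the same ends. Let $f\colon S\to X$ send all vertices to $(o,o)$, each edge labeled $i$ to $c_i$ preserving orientation, and each square with labels $i,i+1$ to the square of $c_i,c_{i+1}$ by the identity of $[0,1]^2$. The sides of a square of $S$ are oriented by the increasing coordinate, so these prescriptions are compatible.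

\begin{lemma}\label{lem:surface}
The complex $S$ is a closed connected surface with $\chi(S)=-|V|/2$. It is orientable if and only if there is a function $\eta\colon V\to\{\pm1\}$ with $\eta(\sigma_ig)=-\eta(g)$ for all $i$ and $g$.
\end{lemma}

\begin{proof}
At a vertex $g$ there is one edge end for each label $i$, and one corner joining the ends $i$ and $i+1$ for each $i$. So the link of $g$ is the $6$-cycle $1,2,\dots,6$, and an edge labeled $i$ lies in exactly two squares, with labels $i-1,i$ and $i,i+1$. Hence $S$ is a closed surface, connected by transitivity. It has $6|V|/2$ edges and $6|V|/4$ squares, so $\chi(S)=|V|-3|V|+\frac32|V|=-|V|/2$.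

A small disc about $g$ has a preferred orientation $\omega_g$, in which the edges $1,2,\dots,6$ follow each other positively. It induces on a square $E$ at $g$ with labels $i,i+1$ the orientation ``turn from $i$ to $i+1$ at $g$''. The reflection of $E=[0,1]^2$ that exchanges two adjacent corners $g,g'$ preserves the labels of the sides, so it carries the orientation induced by $\omega_g$ to the one induced by $\omega_{g'}$. A reflection reverses orientation. Therefore $\omega_g$ and $\omega_{g'}$ induce opposite orientations on $E$.

If $S$ is oriented, let $\eta(g)=\pm1$ according as $\omega_g$ agrees with the orientation or not. The vertices $g$ and $\sigma_ig$ are adjacent corners of a square, so $\eta(\sigma_ig)=-\eta(g)$. Conversely, given $\eta$, the local orientations $\eta(g)\omega_g$ at adjacent corners of a square induce the same orientation on it, so every square receives one orientation from its four corners. Two squares that share an edge share an end $g$ of that edge, and both agree with $\eta(g)\omega_g$ near $g$. The orientations of the squares are thus coherent.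
\end{proof}

\begin{proposition}\label{prop:local}
The map $f\colon S\to X$ is locally an isometric embedding. The homomorphism $f_*\colon\pi_1(S)\to A(C_6)$ is injective and its image is undistorted.
\end{proposition}

\begin{proof}
\emph{Vertices.} On the link of $g$, the map $f$ sends the vertex $i$ to $c_i^+$ if $\varepsilon_i(g)=0$ and to $c_i^-$ if $\varepsilon_i(g)=1$, and it sends edges isometrically to edges. It is an isomorphism onto a hexagon $L_g\subset L$. This hexagon is a \emph{full} subgraph, meaning that every edge of $L$ between vertices of $L_g$ lies in $L_g$: vertices of $L$ are adjacent only if their indices are consecutive, and then by a single edge.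

By the cone formula, $f$ is isometric near $g$ if $\min\{d_{L_g},\pi\}=\min\{d_L,\pi\}$ on $L_g$. Since $d_L\leq d_{L_g}$, it suffices to show that a geodesic $\gamma$ of $L$ of length less than $\pi$ with ends $\xi,\zeta\in L_g$ lies in $L_g$. Successive vertices on $\gamma$ are $\pi/2$ apart, so $\gamma$ contains at most two vertices of $L$. If it contains none, it lies in the interior of one edge, and this edge belongs to $L_g$ because its interior contains $\xi$. Otherwise let $v$ be the first and $w$ the last vertex on $\gamma$. Either $v=\xi$, or the part of $\gamma$ from $\xi$ to $v$ lies in the edge whose interior contains $\xi$, which is an edge of $L_g$. In both cases this part, including $v$, lies in $L_g$, and the same holds for the part from $w$ to $\zeta$. If $v\neq w$, the remaining part is an edge of $L$ joining two vertices of $L_g$, and it lies in $L_g$ by fullness.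

\emph{Other points.} Let $z$ be an interior point of an edge labeled $i$. A small ball about $z$ is a flat disc made of two half-discs, in squares with labels $i-1,i$ and $i,i+1$. A small ball about $f(z)$ is a union of half-discs along a common diameter. The two half-discs at $z$ go to different half-discs, since they go to different squares of $X$. Folding the remaining half-discs onto one of these two is a retraction that does not increase distances, so their union is isometrically embedded. On the interior of a square, $f$ is a homeomorphism onto the interior of a square given by the identity of $(0,1)^2$, so it is isometric on small balls.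

\emph{The fundamental group.} By (N2), $f_*$ is injective and $f$ lifts to an $f_*$-equivariant isometric embedding $\tilde f\colon\tilde S\to\tilde X$. Fix $z\in\tilde S$. The deck groups act properly and cocompactly, so the orbit maps $\pi_1(S)\to\tilde S$ at $z$ and $\pi_1(X)\to\tilde X$ at $\tilde f(z)$ are quasi-isometries. Since $f_*(\gamma)\tilde f(z)=\tilde f(\gamma z)$, the composite of $f_*$ with the second orbit map is the composite of the first with $\tilde f$, a quasi-isometric embedding. Hence $f_*$ is a quasi-isometric embedding.
\end{proof}

\subsection{The surface of genus two}

The smallest hexagonal system has four points. Let $V=(\mathbb{Z}/2)^2$ with coordinates $t_1,t_2$ and basis $e_1,e_2$, and put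
\begin{equation}\label{eq:four}
\sigma_i(g)=g+e_1,\ \ \varepsilon_i=t_1\ \ (i\text{ odd}),\qquad\quad\sigma_i(g)=g+e_2,\ \ \varepsilon_i=t_2\ \ (i\text{ even}).
\end{equation}
Translations of $V$ are commuting involutions, $e_1$ and $e_2$ generate $V$, and translation by $e_1$ changes $t_1$ and fixes $t_2$, while translation by $e_2$ does the opposite. Consecutive indices have opposite parity, so all axioms hold. The surface has $4$ vertices, $12$ edges (each side of the quadrilateral $0,e_1,e_1+e_2,e_2$ is tripled) and $6$ squares, each with the four vertices as its corners. The function $\eta=(-1)^{t_1+t_2}$ changes sign under every $\sigma_i$. By Lemma~\ref{lem:surface}, $S$ is orientable with $\chi(S)=-2$, so $S=\Sigma_2$.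

\begin{proposition}\label{prop:orientable}
For every $g\geq2$ the group $A(C_6)$ has an undistorted subgroup isomorphic to $\pi_1(\Sigma_g)$.
\end{proposition}

\begin{proof}
The case $g=2$ is Proposition~\ref{prop:local} for the system \eqref{eq:four}. The kernel of a surjection $\pi_1(\Sigma_2)\to\mathbb{Z}/(g-1)$ is the group of a connected orientable cover of Euler characteristic $-2(g-1)$, which is $\Sigma_g$. Apply Lemma~\ref{lem:dist}(i),(ii).
\end{proof}

\begin{remark}\label{rem:gens}
The subgroup $f_*\pi_1(\Sigma_2,0)$ is the subgroup $J$ generated by $a_1a_2^{-1}$, $a_1a_3^{-1}$, $b_1b_2^{-1}$, $b_1b_3^{-1}$, that is, by all $c_ic_k^{-1}$ with $i,k$ of equal parity. Each $c_ic_k^{-1}$ is read along a loop of two edges at $0$, so $J\leq f_*\pi_1(\Sigma_2,0)$. For the converse, note that $Jc_i=Jc_1$ for $i$ odd and $Jc_j=Jc_2$ for $j$ even. If such $i,j$ are consecutive, then $Jc_1c_j=Jc_ic_j=Jc_jc_i=Jc_2c_i$; going around the hexagon, all six cosets $Jc_1c_j$, $Jc_2c_i$ coincide. Assign $J,Jc_1,Jc_2,Jc_1c_2$ to $0,e_1,e_2,e_1+e_2$. Right multiplication by $c_i$ carries the coset at the start of an edge labeled $i$ to the coset at its end, so the word read along a loop at $0$ lies in $J$. For $\Gamma_*$,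 with the paths $\tau_i=px_i$ and $\tau_i'=qx_i$, this names four braids from Section~\ref{sec:intro} that generate an undistorted copy of $\pi_1(\Sigma_2)$.
\end{remark}

\subsection{Non-orientable surfaces}

By Lemma~\ref{lem:surface}, $S$ is non-orientable as soon as a product of an odd number of the $\sigma_i$ has a fixed point. A system of translations with this property exists on eight points. Let $V_0=(\mathbb{Z}/2)^3$ with coordinates $t_1,t_2,t_3$ and basis $e_1,e_2,e_3$, let $\sigma_i$ be translation by $\ell_i$, and let $\varepsilon_i$ be a linear functional, as follows.
\[
\begin{array}{c|cccccc}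
i&1&2&3&4&5&6\\\hline
\ell_i&e_1&e_2&e_3&e_1+e_2&e_1&e_3\\
\varepsilon_i&t_1&t_2&t_3&t_2&t_1+t_2&t_3
\end{array}
\]
The axioms on $\varepsilon_i$ say that $\varepsilon_i(\ell_i)=1$ and $\varepsilon_i(\ell_{i-1})=\varepsilon_i(\ell_{i+1})=0$. Each $\varepsilon_i$ takes the value $1$ on the vector above it. It vanishes on the neighbors: $t_1$ on $e_3,e_2$; $t_2$ on $e_1,e_3$; $t_3$ on $e_2,e_1+e_2$; $t_2$ on $e_3,e_1$; $t_1+t_2$ on $e_1+e_2,e_3$; and $t_3$ on $e_1,e_1$. Since $\ell_1,\ell_2,\ell_3$ is a basis, the system is transitive. The product $\sigma_4\sigma_2\sigma_1$ is translation by $(e_1+e_2)+e_2+e_1=0$. So $S(V_0)$ is non-orientable with $\chi=-4$, that is, $S(V_0)=N_6$.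

Finite covers of $N_6$ have Euler characteristic divisible by $4$ and miss $N_8$. To reach every even value we splice in copies of the genus two system. In the surface of \eqref{eq:four}, the two edges labeled $6$ are opposite sides of both the square with labels $5,6$ and the square with labels $6,1$, and the midlines of these squares that cross them form a circle. The surface $S(V_0)$ contains a circle of the same kind in the part $t_2=0$, because $\ell_5=\ell_1$. Cutting the surfaces along these circles and regluing cyclically changes only $\sigma_6$.

\begin{proposition}\label{prop:nonor}
For every $k\geq3$ the group $A(C_6)$ has an undistorted subgroup isomorphic to $\pi_1(N_{2k})$.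
\end{proposition}

\begin{proof}
Let $n=k-3\geq0$, let $V_1,\dots,V_n$ be copies of the system \eqref{eq:four}, and let $V=V_0\sqcup V_1\sqcup\dots\sqcup V_n$. Keep all $\varepsilon_i$, keep $\sigma_i$ for $i\neq6$, and keep $\sigma_6$ on the set $V'=\{t_2=1\}\subset V_0$, which it preserves. The points of $V\setminus V'$ are, for $t\in\{0,e_1\}$,
\[
u_0(t)=t,\quad w_0(t)=t+e_3\quad\text{in }V_0,\qquad u_j(t)=t,\quad w_j(t)=t+e_2\quad\text{in }V_j\ (1\leq j\leq n).
\]
Let the new $\sigma_6$ exchange $u_j(t)$ and $w_{j+1}(t)$, with $j$ taken modulo $n+1$. It is an involution. The axioms that do not mention $\sigma_6$ are unchanged. Those that do also involve $\sigma_1,\sigma_5,\varepsilon_1,\varepsilon_5,\varepsilon_6$ only. Both $\sigma_1$ and $\sigma_5$ are translation by $e_1$ on every $V_j$, $j\geq0$, so they preserve $V'$, where nothing has changed. On $V\setminus V'$ we check the three remaining axioms.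
\begin{itemize}
\item The function $\varepsilon_6$ is $t_3$ on $V_0$ and $t_2$ on $V_j$ for $j\geq1$. It is $0$ at all $u_j(t)$ and $1$ at all $w_j(t)$, so $\sigma_6$ changes it.
\item Both $\sigma_1$ and $\sigma_5$ send $u_j(t)$ to $u_j(t+e_1)$ and $w_j(t)$ to $w_j(t+e_1)$. They change $t$ only, by a rule independent of the letter and the index, while $\sigma_6$ changes the letter and the index by a rule independent of $t$; so they commute with $\sigma_6$.
\item The function $\varepsilon_1$ is $t_1$ everywhere, and $\varepsilon_5$ is $t_1$ on $V_j$ for $j\geq1$ and $t_1+t_2=t_1$ on $V_0\setminus V'$. Both are $0$ at $u_j(0),w_j(0)$ and $1$ at $u_j(e_1),w_j(e_1)$, so $\sigma_6$ preserves them.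
\end{itemize}
The maps $\sigma_1,\sigma_2,\sigma_3$ act transitively on $V_0$, the maps $\sigma_1,\sigma_2$ act transitively on each $V_j$ with $j\geq1$, and $\sigma_6$ joins $V_j$ to $V_{j+1}$. So $V$ is a hexagonal system. The product $\sigma_4\sigma_2\sigma_1$ still fixes the points of $V_0$, so a function $\eta$ as in Lemma~\ref{lem:surface} would satisfy $\eta(0)=-\eta(0)$ at $0\in V_0$. Thus $S(V)$ is non-orientable, with $\chi=-(8+4n)/2=2-2k$, so $S(V)=N_{2k}$. Apply Proposition~\ref{prop:local}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:star}(b) and Theorem~\ref{thm:main}]
Combine Theorem~\ref{thm:star}(a), Propositions~\ref{prop:orientable} and~\ref{prop:nonor}, and Lemma~\ref{lem:dist}(i). This proves (b), and Theorem~\ref{thm:main} follows because $\Gamma_*$ satisfies $(\star)$.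
\end{proof}

\section{Planar graphs without two disjoint cycles}\label{sec:free}

We prove Theorem~\ref{thm:free} by collapsing $UD_2(\Gamma)$ to a graph, as was done for $K_{2,3}$ in Section~\ref{sec:intro}. If the collapsing stops while squares remain, these squares leave a trace in $\Gamma$: a set of edges each of which is disjoint from a cycle in the set. A classification theorem of Lov\'asz then excludes such a set.

\emph{Multigraphs} are finite and may have loops and multiple edges; a loop and a pair of parallel edges count as cycles, and a loop contributes $2$ to the degree.

\begin{definition}\label{def:persistent}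
A nonempty set $\mathcal{E}$ of edges of a multigraph $M$ is \emph{persistent} if for every $s\in\mathcal{E}$ there is a cycle $Z_s$ of $M$ with all edges in $\mathcal{E}$ that contains no end of $s$.
\end{definition}

The edges of two disjoint cycles form a persistent set. So do all edges of $K_5$, each disjoint from a triangle, and all edges of $K_{3,3}$, each disjoint from a $4$-cycle. Neither graph has two disjoint cycles, which would need six vertices in $K_5$ and eight in $K_{3,3}$. Both hypotheses of the next lemma are therefore needed.

We use the following theorem of Lov\'asz \cite{Lovasz}; see \cite[Theorem III.2.2]{Bollobas}. \emph{A multigraph of minimum degree at least $3$ without two disjoint cycles is one of: (i) $K_5$; (ii) a wheel, that is, a cycle (the rim) and a further vertex (the hub) joined to all vertices of the rim by edges (the spokes) that may be multiple; (iii) $K_{3,n-3}$ together with a multigraph on the class of three vertices; (iv) a forest and a further vertex $v$, with edges from $v$ to the forest and possibly loops at $v$.}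

\begin{lemma}\label{lem:persistent}
A planar multigraph $M$ of minimum degree at least $3$ without two disjoint cycles has no persistent set of edges.
\end{lemma}

\begin{proof}
Suppose that $\mathcal{E}$ is persistent.

\emph{Case 1: some vertex $v$ lies on every cycle of $M$.} Take $s\in\mathcal{E}$. The cycle $Z_s$ passes through $v$, so $\mathcal{E}$ contains an edge $s'$ with end $v$. Then $Z_{s'}$ is a cycle that avoids $v$, a contradiction. This case covers type (iv). It also covers every $M$ with a loop, since a cycle avoiding the vertex of the loop would be disjoint from the loop. So we may assume that $M$ has no loops and, as $K_5$ is not planar, that $M$ is of type (ii) or (iii).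

\emph{Case 2: $M$ is a wheel with hub $h$ and rim $R$.} If a spoke $s$ from $h$ to $r$ lies in $\mathcal{E}$, then $Z_s$ lies in $M-h-r=R-r$, which is a path. So $\mathcal{E}$ contains no spoke, and $Z_s=R$ for every $s\in\mathcal{E}$. But $s$ is then an edge of $R$, and $Z_s$ contains its ends.

\emph{Case 3: $M$ has vertex set $\{a,b,c\}\sqcup U$, each $u\in U$ is joined by one edge to each of $a,b,c$, and all other edges join two of $a,b,c$.} The set $U$ may be empty. Deleting two of $a,b,c$ leaves a star, which has no cycle, so no edge joining two of $a,b,c$ lies in $\mathcal{E}$. Hence $\mathcal{E}$ lies in the simple bipartite graph of edges from $\{a,b,c\}$ to $U$. Take $s\in\mathcal{E}$ with end $u\in U$. The cycle $Z_s$ lies in this bipartite graph, so it has at least four vertices, at least two of them in $U$, and it avoids $u$. Thus $|U|\geq3$ and $M$ contains $K_{3,3}$, contrary to planarity.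
\end{proof}

\begin{proposition}\label{prop:collapse}
Let $\Gamma$ be planar, with no two disjoint cycles. Then $UD_2(\Gamma)$ deformation retracts onto a graph.
\end{proposition}

\begin{proof}
Since $\Gamma$ is simple, the four sides of a square of $UD_2(\Gamma)$ are distinct edges. If an edge of a subcomplex lies in exactly one square of the subcomplex, call it \emph{free}; removing the open edge and the open square is a deformation retraction. Perform such collapses, starting from $UD_2(\Gamma)$, until no edge is free, and let $K$ be the set of remaining squares. We assume $K\neq\emptyset$ and derive a contradiction.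

\emph{The subgraphs $K_e$.} For an edge $e$ of $\Gamma$ let $K_e$ be the subgraph formed by the edges $f$ with $\{e,f\}\in K$. Then
\begin{equation}\label{eq:sym}
f\in K_e\iff e\in K_f,\qquad\text{and every edge of }K_e\text{ is disjoint from }e.
\end{equation}
Call a graph \emph{leafless} if all its vertices have degree at least $2$; a nonempty finite leafless graph contains a cycle. Let $v$ be a vertex of $K_e$. The remaining squares that contain the edge $\{e,v\}$ are the $\{e,f\}$ with $f\in K_e$ and $v\in f$. There is at least one, so $\{e,v\}$ has not been removed, and since it is not free there are at least two. Hence $K_e$ is leafless. Let $E_K$ be the set of edges $e$ with $K_e\neq\emptyset$. By \eqref{eq:sym}, $E_K$ is the union of the edge sets of the $K_e$.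

\emph{The core.} Delete vertices of degree $1$ from $\Gamma$, with their edges, one at a time, as long as possible. Connectedness is preserved. No edge of a leafless subgraph is deleted: the first one to go would have an end of degree $1$ in a graph containing that subgraph. As $K\neq\emptyset$, the graph $\Gamma$ has a cycle, and the process ends with a connected leafless subgraph $\Gamma_c$ that contains every $K_e$, and hence $E_K$. If $\Gamma_c$ is a cycle, its only nonempty leafless subgraph is $\Gamma_c$, so an edge $e\in E_K$ satisfies $e\in\Gamma_c=K_e$, contrary to \eqref{eq:sym}. Otherwise $\Gamma_c$ has a vertex of degree at least $3$, and it is a subdivision of the multigraph $M$ whose vertices are the vertices of degree at least $3$ in $\Gamma_c$. Each edge of $M$ is replaced by a path or closed path whose interior vertices have degree $2$ in $\Gamma_c$; call it a \emph{segment}, and identify edges of $M$ with segments. The multigraph $M$ is homeomorphic to $\Gamma_c$, so it is planar and has no two disjoint cycles, and its minimum degree is at least $3$.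

\emph{From edges to segments.} We know that $K_f$ avoids the edge $f$. This is too weak for Lemma~\ref{lem:persistent}: an edge in the middle of a subdivided spoke of a wheel is disjoint from the rim, although the spoke is not. The symmetry in \eqref{eq:sym} upgrades it. First, if $f\in K_e$ and an end $v$ of $f$ has degree $2$ in $\Gamma_c$, then the other edge of $\Gamma_c$ at $v$ lies in $K_e$, because $K_e\subset\Gamma_c$ is leafless. Repeating this along a segment shows that $K_e$ contains the whole segment of each of its edges.

Let $\mathcal{E}$ be the nonempty set of segments that contain an edge of $E_K$. Take $s\in\mathcal{E}$ and an edge $f\in E_K$ on $s$. Choose a cycle $Z\subset K_f$. A cycle of $\Gamma_c$ uses both edges at each of its vertices of degree $2$, so $Z$ is a union of segments, that is, a cycle of $M$; these segments belong to $\mathcal{E}$ because the edges of $K_f$ lie in $E_K$. For every edge $e$ of $Z$ we have $f\in K_e$, hence $s\subset K_e$, hence $s\cap e=\emptyset$ by \eqref{eq:sym}. So $Z$ contains no end of $s$, and $\mathcal{E}$ is persistent. This contradicts Lemma~\ref{lem:persistent}. Thus $K=\emptyset$, and what remains of $UD_2(\Gamma)$ is a graph.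
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:free}]
Suppose that $\Gamma$ has no two disjoint cycles. Choose a subdivision $\Gamma'$ with $\mathbb{B}_2(\Gamma)\cong\pi_1(UD_2(\Gamma'))$. It is again simple, connected and planar, with no two disjoint cycles. By Proposition~\ref{prop:collapse}, $\mathbb{B}_2(\Gamma)$ is the fundamental group of a finite graph, so it is free of finite rank. Subgroups of free groups are free. The group of a closed hyperbolic surface is not free: the surface is aspherical with $H_2(\,\cdot\,;\mathbb{Z}/2)\neq0$, whereas a free group has a graph as classifying space.

For the equivalences, recall that free groups of finite rank are Gromov hyperbolic and that a Gromov hyperbolic group contains no subgroup isomorphic to $\mathbb{Z}^2$. If $\mathbb{B}_2(\Gamma)$ is hyperbolic, then $\Gamma$ has no two disjoint cycles by Proposition~\ref{prop:torus}. If $\Gamma$ has no two disjoint cycles, then $\mathbb{B}_2(\Gamma)$ is free by the first part. If $\mathbb{B}_2(\Gamma)$ is free, it has finite rank and is hyperbolic.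
\end{proof}

\section{The remaining surfaces and graphs}\label{sec:remaining}

The closed hyperbolic surfaces not covered by Theorem~\ref{thm:star}(b) are $N_3$, $N_4$ and $N_k$ with $k\geq5$ odd. The group $\pi_1(N_3)$ is not a subgroup of $\mathbb{B}_2(\Gamma)$ for any $\Gamma$: graph braid groups embed in right-angled Artin groups, and $\pi_1(N_3)$ does not \cite{CW}. We do not determine whether $\pi_1(N_4)$, or $\pi_1(N_k)$ with $k\geq5$ odd, occurs as an undistorted subgroup for some planar $\Gamma$.

Hexagonal systems do not produce these surfaces. The set $V$ is a union of orbits of size $4$, so $\chi(S)=-|V|/2$ is even, which excludes odd $k$. For $N_4$ one would need $|V|=4$. Then each $\sigma_i$ is one of the three fixed-point-free involutions of a four-element set, and any two different ones generate a transitive group. Since $\varepsilon_i$ is not constant and is invariant under $\sigma_{i-1}$ and $\sigma_{i+1}$, we get $\sigma_{i-1}=\sigma_{i+1}$ for all $i$. The function $(-1)^{\varepsilon_1+\varepsilon_2}$ changes sign under $\sigma_1=\sigma_3=\sigma_5$ and under $\sigma_2=\sigma_4=\sigma_6$, so $S$ is orientable.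

For a planar graph, condition $(\star)$ is sufficient for an undistorted hyperbolic surface subgroup, and two disjoint cycles are necessary. We do not characterize exactly which planar graphs with two disjoint cycles have such a subgroup in their $2$-braid group.

\begin{thebibliography}{9}

\bibitem{AnOh}
Byung Hee An and Sangrok Oh, \emph{Quasi-isometry classification of certain graph $2$-braid groups and its applications}, arXiv:2502.10366 (2025).

\bibitem{Bollobas}
B.~Bollob\'as, \emph{Extremal Graph Theory}.

\bibitem{BH}
Bridson and Haefliger, II.5 and Proposition II.4.14.

\bibitem{CW}
Crisp and Wiest, Algebr. Geom. Topol. \textbf{4} (2004), 439--472.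

\bibitem{Lovasz}
L.~Lov\'asz, Mat. Lapok \textbf{16} (1965), 289--299.

\end{thebibliography}
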